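\title{Finite codimension implies infinite transitivity for groups generated by locally nilpotent derivations}

\begin{abstract}
Let $X$ be an irreducible affine variety of dimension at least $2$ over an algebraically closed field of characteristic zero. A set of locally nilpotent derivations of $\mathbb{K}[X]$ generates a group $G$ of automorphisms of $X$ and a Lie algebra $L$ of vector fields. We prove that if $G$ has an open orbit and $L$ has finite codimension in the Lie algebra $N(X)$ generated by all locally nilpotent derivations, then $G$ acts on the open orbit infinitely transitively. The proof combines an interpolation theorem for $N(X)$ with a counting argument: a linear relation among the values of $L$ at finitely many points of the open orbit is carried by $G$ to arbitrarily many independent relations. The same method gives a criterion for multiple transitivity with a growth dichotomy, a sharp bound on the set of points that $G$ misses, and the approximation of jets. The converse implication fails.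
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Throughout, $\mathbb{K}$ is an algebraically closed field of characteristic zero, $X$ is an irreducible affine variety over $\mathbb{K}$ of dimension $n\ge 2$, and $A=\mathbb{K}[X]$. We regard a derivation $E\in\operatorname{Der}(A)$ as a vector field on $X$: its value at $x\in X$ is the tangent vector $E(x)\in T_xX$ given by $f\mapsto (Ef)(x)$. For $g\in\operatorname{Aut}(X)$ we write $g^*f=f\circ g$.

A derivation $D$ is \emph{locally nilpotent} (an \emph{LND}) if every $f\in A$ is killed by some power of $D$. Then $e^{tD}=\sum_k t^kD^k/k!$ is a finite sum on each $f$, the Leibniz rule makes it an algebra endomorphism of $A$, and $e^{tD}e^{t'D}=e^{(t+t')D}$. So there are automorphisms $\exp(tD)$ of $X$, $t\in\mathbb{K}$, with $\exp(tD)^*=e^{tD}$, and they form a one-parameter group, the flow of $D$. For example, $\exp(ty^2\partial_x)$ is the map $(x,y)\mapsto(x+ty^2,y)$ of the plane. If $D$ is an LND and $f\in\ker D$, then $(fD)^k=f^kD^k$, so $fD$ is again an LND, called a \emph{replica} of $D$; evaluating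 $e^{tfD}$ at a point $p$ gives
\begin{equation}\label{eq:replica}
\exp(tfD)\,p=\exp\bigl(tf(p)D\bigr)\,p .
\end{equation}

For a nonempty set $\mathcal{D}$ of LNDs let
\[
G=\langle \exp(tD) : D\in\mathcal{D},\ t\in\mathbb{K}\rangle\subset\operatorname{Aut}(X),
\qquad
L=\operatorname{Lie}(\mathcal{D})\subset\operatorname{Der}(A)
\]
be the group generated by the flows and the Lie algebra generated by the derivations. When $\mathcal{D}$ is the set of all LNDs we write $S$ for the group and $N=N(X)$ for the Lie algebra. For a set $\mathcal{O}$ let $\mathcal{O}^{(m)}$ be the set of $m$-tuples of pairwise distinct points of $\mathcal{O}$. An action on $\mathcal{O}$ is \emph{$m$-transitive} if it is transitive on $\mathcal{O}^{(m)}$, and \emph{infinitely transitive} if it is $m$-transitive for all $m\ge1$. The following problem is posed in \cite{AA}.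

\begin{quote}
\emph{Let $\mathcal{D}=\{D_1,\dots,D_k\}$ and assume that $G$ has an open orbit $\mathcal{O}\subset X$. If $L$ has finite codimension in $N(X)$, does $G$ act on $\mathcal{O}$ infinitely transitively?}
\end{quote}

\subsection*{What to expect}
For $z=(z_1,\dots,z_m)\in X^m$ consider the evaluation map
\[
\operatorname{ev}_z\colon\operatorname{Der}(A)\to\bigoplus_{i=1}^m T_{z_i}X,\qquad E\mapsto (E(z_1),\dots,E(z_m)).
\]
The group $G$ acts diagonally on $X^m$, and the tangent space to the orbit $Gz$ at $z$ is $\operatorname{ev}_z(L)$ (Proposition~\ref{prop:orbits}). Thus $m$-transitivity is an interpolation property of $L$: arbitrary tangent vectors at $m$ distinct points of $\mathcal{O}$ must be the values of one field in $L$. This forces $\dim L\ge mn$, so infinite transitivity needs $\dim L=\infty$. The fields $x\partial_y$, $y\partial_x$ generate $G=SL_2$ and $L=\mathfrak{sl}_2$; the orbit $\mathbb{A}^2\setminus\{0\}$ is open, but $G$ preserves $\det(z_1,z_2)$ and is not $2$-transitive. Infinite dimension alone is not enough either. The fields $x\partial_y$, $y\partial_x$,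 $y^2\partial_x$ generate an infinite-dimensional Lie algebra (Section~\ref{sec:examples}); together with $\partial_w$ they generate a group with open orbit $(\mathbb{A}^2\setminus\{0\})\times\mathbb{A}^1$ in $\mathbb{A}^3$ which preserves the difference $w(z_1)-w(z_2)$.

How large can $L$ be? It always lies in $N$, and $N$ can be much smaller than $\operatorname{Der}(A)$: on the plane all fields in $N$ have zero divergence (Lemma~\ref{lem:hamilton}), while the divergences of $x^k\partial_x$, $k\ge1$, are linearly independent. So $N$ is the right ambient space, and finite codimension in $N$ says that $L$ is as large as possible up to finitely many linear equations. One of these equations could be a relation among the values of the fields at some points of $\mathcal{O}$, and such a relation would obstruct multiple transitivity. The reason to guess that this does not happen is that $G$ normalizes $L$ and therefore moves the relation to other points of $\mathcal{O}$; relations placed at disjoint sets of points should be independent, and there is room for only finitely many. The proof makes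 this precise. The assumption $n\ge2$ is needed. If $\deg p\ge 1$, then $p\,\partial_x$ sends a polynomial of degree $k\ge1$ in $\mathbb{K}[x]$ to one of degree at least $k$, so the LNDs of $\mathbb{K}[x]$ are the multiples of $\partial_x$. For $\mathcal{D}=\{\partial_x\}$ we have $L=N(\mathbb{A}^1)$, and $G$ is the group of translations, which is not $2$-transitive.

\subsection*{Results}
In all statements $\mathcal{D}$ is an arbitrary nonempty set of LNDs, finite or not. The answer to the problem is affirmative.

\begin{theorem}\label{thm:main}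
If $G$ has an open orbit $\mathcal{O}$ and $\dim N(X)/L<\infty$, then $G$ acts on $\mathcal{O}$ infinitely transitively.
\end{theorem}

The counting half of the proof does not involve $N$ and gives an exact criterion.

\begin{theorem}\label{thm:criterion}
Let $G$ have an open orbit $\mathcal{O}$, and let $\delta_m$ be the maximum over $z\in\mathcal{O}^{(m)}$ of the codimension of $\operatorname{ev}_z(L)$ in $\bigoplus_i T_{z_i}X$.
\begin{enumerate}
\item[(a)] $G$ is $m$-transitive on $\mathcal{O}$ if and only if $\delta_m=0$.
\item[(b)] $\delta_M\ge\lfloor M/m\rfloor\,\delta_m$ for all $M,m\ge1$. Hence either $G$ is infinitely transitive on $\mathcal{O}$ and all $\delta_M$ vanish, or $\liminf_{M\to\infty}\delta_M/M>0$.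
\item[(c)] $G$ is infinitely transitive on $\mathcal{O}$ as soon as $\dim V/(V\cap L)<\infty$ for some subspace $V\subset\operatorname{Der}(A)$ with $\operatorname{ev}_z(V)=\bigoplus_i T_{z_i}X$ for all $m$ and all $z\in\mathcal{O}^{(m)}$.
\end{enumerate}
\end{theorem}

The next theorem compares $G$ with $S$. Let $\mathfrak{m}_x\subset A$ be the maximal ideal of $x\in X$. Two automorphisms $g,h$ have \emph{the same $s$-jets at $x_1,\dots,x_m$} if $h^*f-g^*f\in\bigcap_i\mathfrak{m}_{x_i}^{s+1}$ for all $f\in A$. For $s=0$ this means $hx_i=gx_i$; for $s=1$ it means that, in addition, the differentials of $g$ and $h$ at each $x_i$ agree.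

\begin{theorem}\label{thm:structure}
Suppose that $S$ has an open orbit $\mathcal{O}'$ and that $c=\dim N(X)/L<\infty$.
\begin{enumerate}
\item[(a)] $G$ has an open orbit $\mathcal{O}$, and $\mathcal{O}'\setminus\mathcal{O}$ consists of finitely many $G$-fixed points, with $n\cdot|\mathcal{O}'\setminus\mathcal{O}|\le c$. In particular $\mathcal{O}=\mathcal{O}'$ if $c<n$. The bound is attained for $X=\mathbb{A}^2$ and $\mathcal{D}=\{x\partial_y,\,y\partial_x,\,y^2\partial_x\}$, where $c=2$ and $\mathcal{O}'\setminus\mathcal{O}=\{0\}$.
\item[(b)] Let $x\in\mathcal{O}^{(m)}$, $s\ge0$, and $g\in S$ with $gx_1,\dots,gx_m\in\mathcal{O}$. Then some $h\in G$ has the same $s$-jets as $g$ at $x_1,\dots,x_m$.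
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:converse}
On $\mathbb{A}^{2\nu}$, $\nu\ge2$, there are finitely many LNDs such that $G$ is infinitely transitive on $\mathbb{A}^{2\nu}$ but $L$ has infinite codimension in $N(\mathbb{A}^{2\nu})$.
\end{theorem}

Section~\ref{sec:plane} shows the argument on the plane. Section~\ref{sec:orbits} develops the orbit theory of $G$, Section~\ref{sec:defect} proves Theorem~\ref{thm:criterion}, and Section~\ref{sec:interpolation} proves the interpolation theorem for $N$ and Theorem~\ref{thm:main}. Section~\ref{sec:structure} proves Theorem~\ref{thm:structure}, except for the example, which is treated in Section~\ref{sec:examples} together with Theorem~\ref{thm:converse}.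

\section{The argument on the plane}\label{sec:plane}

\subsection*{Hamiltonian fields}
On the plane $N$ can be computed. We set up the notation on $\mathbb{A}^{2\nu}$, $\nu\ge1$, with coordinates $x_i,y_i$, since it is needed there later. The Poisson bracket and the \emph{Hamiltonian field} of a polynomial $H$ are
\[
\{H,F\}=\sum_{i=1}^{\nu}\Bigl(\frac{\partial H}{\partial x_i}\frac{\partial F}{\partial y_i}-\frac{\partial H}{\partial y_i}\frac{\partial F}{\partial x_i}\Bigr),
\qquad
D_H=\{H,\cdot\}=\sum_{i=1}^{\nu}\Bigl(\frac{\partial H}{\partial x_i}\partial_{y_i}-\frac{\partial H}{\partial y_i}\partial_{x_i}\Bigr).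
\]
The bracket satisfies the Jacobi identity, which says $[D_H,D_F]=D_{\{H,F\}}$, and $D_H=0$ exactly when $H$ is constant. Let $P_d$ be the space of forms of degree $d$; then $\{P_d,P_{d'}\}\subset P_{d+d'-2}$.

\begin{lemma}\label{lem:hamilton}
\begin{enumerate}
\item[(a)] For $\ell\in P_1$ and $k\ge1$ the field $D_{\ell^k}$ is an LND, and the powers $\ell^k$, $\ell\in P_1$, span $P_k$.
\item[(b)] For distinct points $z_1,\dots,z_m\in\mathbb{A}^{2\nu}$ and $v_i\in T_{z_i}\mathbb{A}^{2\nu}$ there is a polynomial $H$ with $D_H(z_i)=v_i$ for all $i$.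
\item[(c)] $N(\mathbb{A}^2)=\{D_H:H\in\mathbb{K}[x,y]\}$, and every element of $S$ acting on $\mathbb{A}^2$ has Jacobian determinant $1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The field $D_\ell$ has constant coefficients, so it lowers degrees and is an LND. It kills $\ell$, so $D_{\ell^k}=k\ell^{k-1}D_\ell$ is a replica. Denote the coordinates by $v_1,\dots,v_{2\nu}$ and let $\lambda$ be a linear functional on $P_k$ that kills all $(\sum_i c_iv_i)^k$. Then the polynomial $\sum_{|\alpha|=k}\frac{k!}{\alpha!}\lambda(v^\alpha)c^\alpha$ vanishes for all $c\in\mathbb{K}^{2\nu}$, so $\lambda$ kills every monomial $v^\alpha$ and $\lambda=0$.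

(b) The ideals $\mathfrak{m}_{z_i}^2$ are pairwise comaximal. By the Chinese remainder theorem the first partial derivatives of $H$ at the $z_i$ can be prescribed, and up to sign and order they are the coordinates of $D_H(z_i)$.

(c) Let $D=P\partial_x+Q\partial_y$ be an LND and let $J\in\mathbb{K}[t,x,y]$ be the Jacobian determinant of $\exp(tD)$. For each $\tau\in\mathbb{K}$ the chain rule applied to $\exp(-\tau D)\exp(\tau D)=\mathrm{id}$ shows that $J(\tau,\cdot)$ is a unit of $\mathbb{K}[x,y]$, that is, a nonzero constant. Hence $J$ lies in $\mathbb{K}[t]$ and has no root, so $J=J(0)=1$. This gives the second claim. Since $\exp(tD)=(x+tP,\,y+tQ)$ modulo $t^2$, the coefficient of $t$ in $J$ is $\partial_xP+\partial_yQ$, which therefore vanishes. Choose $H_0$ with $\partial_xH_0=Q$. Then $\partial_x(P+\partial_yH_0)=0$, so $P+\partial_yH_0=\rho'(y)$ for some $\rho\in\mathbb{K}[y]$, and $D=D_{H_0-\rho}$. Thus all LNDs lie in the Lie algebra of Hamiltonian fields, and by (a) they span it.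
\end{proof}

\subsection*{One relation produces many}
Return to $L=\mathfrak{sl}_2$ on $\mathcal{O}=\mathbb{A}^2\setminus\{0\}$, spanned by $x\partial_y$, $y\partial_x$ and $[x\partial_y,y\partial_x]=x\partial_x-y\partial_y$. The invariant $\det(z_1,z_2)$ leaves a trace on the Lie algebra. For $z=(z_1,z_2)\in\mathcal{O}^{(2)}$ put
\[
\lambda_z(E)=\det(E(z_1),z_2)+\det(z_1,E(z_2)).
\]
If $E$ is the linear field of a matrix $B$, then $\lambda_z(E)=\operatorname{tr}(B)\det(z_1,z_2)$, so $\lambda_z$ vanishes on $L$. Take $r$ pairs $z^{1},\dots,z^{r}$ whose $2r$ points are distinct. By Lemma~\ref{lem:hamilton}(b),(c), for each $j$ there is $E_j\in N$ that vanishes at the points of all pairs other than $z^j$ and has $\lambda_{z^j}(E_j)=1$. So $\lambda_{z^1},\dots,\lambda_{z^r}$ are independent functionals on $N/L$, and $\dim N/L\ge r$ for every $r$.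

Read backwards, this is the proof of Theorem~\ref{thm:main}. If $G$ is not $m$-transitive, the values of $L$ at some $m$-tuple satisfy a nontrivial linear relation. Elements of $G$ carry the tuple, with its relation, to $r$ tuples without common points. Since $N$ takes arbitrary values at these $rm$ points, the $r$ relations are independent on $N/L$. Three things must be supplied in general: the tangent spaces of the orbits, the disjoint copies of a tuple, and interpolation by $N$.

\subsection*{Interpolation without Hamiltonians}
On a general $X$ there is no description of $N$, and the only construction at hand is the replica. Suppose we want a field in $N(\mathbb{A}^2)$ equal to $\partial_y$ at $z_1$ and to $0$ at $z_2$. The replicas of $\partial_y$ are the fields $p(x)\partial_y$, and one of them does it if $x(z_1)\ne x(z_2)$. For $z_1=(0,1)$, $z_2=(0,0)$ none does. We then tilt $\partial_y$. The constant field $\partial_y-t\partial_x$, which is the conjugate of $\partial_y$ by the shear $(x,y)\mapsto(x+ty,y)$, kills $x+ty$, and for $t\ne0$ this function separates the two points.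 The replica $t^{-1}(x+ty)(\partial_y-t\partial_x)$ has values $(\partial_y-t\partial_x,\,0)$ at $(z_1,z_2)$. These vectors lie in the linear space $\operatorname{ev}_z(N)$ for all $t\ne0$ and depend polynomially on $t$, so the vector $(\partial_y,0)$ at $t=0$ lies there too. Explicitly, the average of the replicas for $t=1$ and $t=-1$ is
\[
\tfrac12\bigl[(x+y)(\partial_y-\partial_x)+(y-x)(\partial_y+\partial_x)\bigr]=y\partial_y-x\partial_x .
\]
Section~\ref{sec:interpolation} carries out these steps on $X$: conjugate until an invariant separates the points, cut off by a replica, and pass to the limit.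

\section{Orbits of groups generated by flows}\label{sec:orbits}

The group $G$ need not be an algebraic group, so the usual facts about orbits have to be proved. The substitute for an algebraic structure on $G$ is the collection of finite products of flows. Fix generators $f_1,\dots,f_e$ of the algebra $A$. Everything in this section applies to $S$ and $N$ as the case where $\mathcal{D}$ consists of all LNDs.

\subsection*{Word families}
A sequence $E_1,\dots,E_w\in\mathcal{D}$ defines the \emph{word family}
\[
g_t=\exp(t_1E_1)\cdots\exp(t_wE_w),\qquad t\in\mathbb{K}^w .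
\]
As $(gh)^*=h^*g^*$, we have $g_t^*=e^{t_wE_w}\cdots e^{t_1E_1}$. Hence $g_t^*f$ and $(g_t^{-1})^*f$ lie in $A[t_1,\dots,t_w]$ for $f\in A$, and $t\mapsto g_tx$ is a morphism $\mathbb{K}^w\to X$ for $x\in X$. Every element of $G$ belongs to some word family, $g_0=\mathrm{id}$ in every family, and the family of a concatenated sequence contains the families of the pieces (set the other parameters to $0$). Call $\Gamma\subset G$ \emph{open} if $\{t:g_t\in\Gamma\}$ is Zariski open for every word family. For instance $\{g:gx\ne p\}$ and $\{g:h(gx)\ne h(gy)\}$ are open for $x,y,p\in X$ and $h\in A$. The next lemma says that $G$ behaves like an irreducible variety.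

\begin{lemma}\label{lem:generic}
Let $\Gamma_1,\dots,\Gamma_q\subset G$ be nonempty and open. Then there are a word family $(g_t)_{t\in\mathbb{K}^w}$ and a nonempty open set $T\subset\mathbb{K}^w$ with $g_t\in\Gamma_1\cap\dots\cap\Gamma_q$ for all $t\in T$.
\end{lemma}

\begin{proof}
Choose for each $i$ a word family that meets $\Gamma_i$ and concatenate them. The sets $\{t:g_t\in\Gamma_i\}$ are nonempty open subsets of the irreducible space $\mathbb{K}^w$; let $T$ be their intersection.
\end{proof}

\subsection*{The Lie algebra as a span of conjugates}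
For $g\in\operatorname{Aut}(X)$ and $E\in\operatorname{Der}(A)$ let $g_*E=(g^*)^{-1}Eg^*$ be the push-forward. Then $(gh)_*=g_*h_*$, and $g_*$ is an automorphism of the Lie algebra $\operatorname{Der}(A)$. If $D$ is an LND, then $(g_*D)^k=(g^*)^{-1}D^kg^*$ shows that $g_*D$ is an LND with $\exp(t\,g_*D)=g\exp(tD)g^{-1}$. The conjugates $g_*D$ are visibly tangent to $G$-orbits, while brackets are not; the following lemma replaces brackets by conjugates.

\begin{lemma}\label{lem:span}
\begin{enumerate}
\item[(a)] If $D$ is an LND and $E\in\operatorname{Der}(A)$, then $\operatorname{ad}(D)^kE=0$ for large $k$, and $\exp(-tD)_*E=\sum_k\frac{t^k}{k!}\operatorname{ad}(D)^kE$.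
\item[(b)] $g_*L=L$ for all $g\in G$.
\item[(c)] $L$ is the linear span of $\{g_*D:D\in\mathcal{D},\ g\in G\}$. In particular $N$ is the linear span of all LNDs.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\operatorname{ad}(D)^kE=\sum_{j=0}^k(-1)^j\binom{k}{j}D^{k-j}ED^j$. For a generator $f_a$ only finitely many $D^jf_a$ are nonzero, and for each such $j$ we have $D^{k-j}(ED^jf_a)=0$ for large $k$. So for large $k$ the derivation $\operatorname{ad}(D)^kE$ kills all generators and is zero. Further, $\exp(-tD)_*E=e^{tD}Ee^{-tD}$ sends $f$ to the finite sum $\sum_{i,j}(-1)^j\frac{t^{i+j}}{i!\,j!}D^iED^jf$, and the terms with $i+j=k$ add up to $\frac{t^k}{k!}(\operatorname{ad}(D)^kE)f$.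

(b) By (a), $\exp(tD)_*L\subset L$ for $D\in\mathcal{D}$. So $g_*L\subset L$ for all $g\in G$, and applying this to $g^{-1}$ gives equality.

(c) Let $W$ be the span. By (b), $W\subset L$. Since $W$ is stable under push-forward by $G$, for $E\in W$ and $D\in\mathcal{D}$ the polynomial $\sum_k\frac{t^k}{k!}\operatorname{ad}(D)^kE$ takes values in $W$ for all $t\in\mathbb{K}$. The coefficients of a polynomial are linear combinations of finitely many of its values (Vandermonde), so $[D,E]\in W$. By the Jacobi identity $L$ is spanned by the brackets $[D_1,[D_2,\dots,[D_{r-1},D_r]\dots]]$ with $D_j\in\mathcal{D}$, and these lie in $W$ by induction on $r$.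
\end{proof}

\subsection*{Tangent spaces of orbits}
We need orbits on $m$-tuples of points and, for Theorem~\ref{thm:structure}(b), on jets. Both are orbits on points of $X$ with values in a finite-dimensional algebra. Let $R$ be a finite-dimensional commutative $\mathbb{K}$-algebra and $X(R)=\operatorname{Hom}_{\mathbb{K}\text{-alg}}(A,R)$. The map $\sigma\mapsto(\sigma(f_a))_a$ identifies $X(R)$ with the set of points of $R^e$ that satisfy the polynomial relations among the $f_a$. A basis of $R$ makes $R^e$ an affine space over $\mathbb{K}$, in which $X(R)$ is closed. Tangent spaces of locally closed subsets of $X(R)$ are regarded as subspaces of $R^e$. For $E\in\operatorname{Der}(A)$ put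
\[
E(\sigma)=(\sigma(Ef_a))_a\in R^e,\qquad L(\sigma)=\{E(\sigma):E\in L\}.
\]
By the Leibniz rule $E(\sigma)=0$ if and only if $\sigma\circ E=0$.

The group $\operatorname{Aut}(X)$ acts on $X(R)$ by $g\cdot\sigma=\sigma\circ g^*$. Write $g^*f_a=F_a(f_1,\dots,f_e)$ with polynomials $F_a$. Then $g$ acts as the restriction of the polynomial map $\Phi=(F_1,\dots,F_e)\colon R^e\to R^e$, and the $a$-th component of $d\Phi_\sigma(E(\sigma))$ is
\[
\sum_b\sigma\bigl((\partial_bF_a)(f)\bigr)\,\sigma(Ef_b)=\sigma(Eg^*f_a)=(g\cdot\sigma)\bigl((g_*E)f_a\bigr).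
\]
That is,
\begin{equation}\label{eq:transport}
d\Phi_\sigma\bigl(E(\sigma)\bigr)=(g_*E)(g\cdot\sigma).
\end{equation}
For $R=\mathbb{K}^m$ we have $X(R)=X^m$ with the diagonal action and $E(z)=\operatorname{ev}_z(E)$. In this case \eqref{eq:transport} and Lemma~\ref{lem:span}(b) give
\begin{equation}\label{eq:evtransport}
\operatorname{ev}_{gz}(L)=\bigl(dg_{z_1}\oplus\dots\oplus dg_{z_m}\bigr)\operatorname{ev}_z(L)\qquad(g\in G).
\end{equation}

We use two textbook facts about a dominant morphism $\varphi\colon Y\to Z$ of irreducible varieties. Its image contains a nonempty open subset of $Z$ (Chevalley). In characteristic zero there is a point $y\in Y$ at which $d\varphi_y\colon T_yY\to T_{\varphi(y)}Z$ is onto (generic smoothness).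

\begin{proposition}\label{prop:orbits}
For $\sigma\in X(R)$ the orbit $G\sigma$ is irreducible, locally closed and smooth, and $T_\sigma(G\sigma)=L(\sigma)$. In particular $T_z(Gz)=\operatorname{ev}_z(L)$ for $z\in X^m$.
\end{proposition}

\begin{proof}
A word family gives a map $\varphi\colon\mathbb{K}^w\to X(R)$, $\varphi(t)=g_t\cdot\sigma$, whose components $\sigma(g_t^*f_a)$ are polynomial in $t$. Choose a family for which the irreducible closed set $Z=\overline{\varphi(\mathbb{K}^w)}$ has the largest dimension. Concatenating it with any other family gives an irreducible closed set that contains $Z$ and has no larger dimension, hence equals $Z$. So $G\sigma\subset Z$, and $Z=\overline{G\sigma}$ is irreducible and $G$-stable. The image of $\varphi$ contains a nonempty open subset $U$ of $Z$, so $G\sigma=\bigcup_{g\in G}gU$ is open in $Z$. The variety $G\sigma$ has a smooth point, and $G$ acts on it transitively by automorphisms, so it is smooth.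

The differential of $g\in G$ maps $T_{\sigma'}(G\sigma)$ isomorphically onto $T_{g\cdot\sigma'}(G\sigma)$, and by \eqref{eq:transport} and Lemma~\ref{lem:span}(b) it maps $L(\sigma')$ onto $L(g\cdot\sigma')$. So it suffices to prove $T_{\sigma'}(G\sigma)=L(\sigma')$ at one point $\sigma'$ of the orbit. Take $\sigma'=\varphi(t)$ with $d\varphi_t$ onto $T_{\sigma'}Z=T_{\sigma'}(G\sigma)$.

For $D\in\mathcal{D}$ and $g\in G$ the curve $\tau\mapsto\exp(\tau\,g_*D)\cdot\sigma'=\sigma'\circ e^{\tau g_*D}$ lies in $G\sigma$, and its derivative at $\tau=0$ is $(g_*D)(\sigma')$. By Lemma~\ref{lem:span}(c), $L(\sigma')\subset T_{\sigma'}(G\sigma)$. Conversely, write $g_t=g'\exp(t_jE_j)g''$ with $g'=\exp(t_1E_1)\cdots\exp(t_{j-1}E_{j-1})$. Then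
\[
\partial_{t_j}g_t^*=(g'')^*e^{t_jE_j}E_j(g')^*=g_t^*\circ\bigl((g')^*\bigr)^{-1}E_j(g')^*=g_t^*\circ g'_*E_j ,
\]
so $\partial_{t_j}\varphi(t)=(g'_*E_j)(\sigma')\in L(\sigma')$. These vectors span $T_{\sigma'}(G\sigma)$.
\end{proof}

An open orbit of $G$ or $S$ in $X$ is smooth by the proposition, so $\dim T_xX=n$ at each of its points. Transitivity will always be deduced from the following consequence.

\begin{corollary}\label{cor:single}
Let $Y\subset X(R)$ be an irreducible, locally closed, $G$-stable subset with $\dim L(\tau)=\dim Y$ for all $\tau\in Y$. Then $Y$ is a single $G$-orbit.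
\end{corollary}

\begin{proof}
For $\tau\in Y$ the orbit $G\tau\subset Y$ is smooth of dimension $\dim L(\tau)=\dim Y$. So its closure is the irreducible set $\overline{Y}$, and $G\tau$ is open in $\overline{Y}$. Any two nonempty open subsets of $\overline{Y}$ meet, so there is only one orbit.
\end{proof}

\section{The defect and its growth}\label{sec:defect}

Let $G$ have an open orbit $\mathcal{O}$. For $z\in\mathcal{O}^{(m)}$ the \emph{defect} $d(z)$ is the codimension of $\operatorname{ev}_z(L)$ in $\bigoplus_iT_{z_i}X$, so $d(z)=mn-\dim\operatorname{ev}_z(L)$ and $\delta_m=\max_z d(z)$. By Proposition~\ref{prop:orbits}, $d(z)$ is the codimension of the orbit $Gz$ in $X^m$. To multiply a defect we need copies of a tuple that have no point in common. Transitivity on $\mathcal{O}$ moves one point away from a given one; Lemma~\ref{lem:generic} does this for all points at once.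

\begin{lemma}\label{lem:copies}
Let $x\in\mathcal{O}^{(m)}$ and $r\ge1$. There are $g_1,\dots,g_r\in G$ such that the $rm$ points $g_jx_i$ are pairwise distinct.
\end{lemma}

\begin{proof}
Suppose $g_1,\dots,g_{j-1}$ are chosen, and let $F$ be the finite set of points used so far. The sets $\{g:gx_i\ne p\}$, $1\le i\le m$, $p\in F$, are open, and they are nonempty because $G$ is transitive on the infinite set $\mathcal{O}$. Lemma~\ref{lem:generic} gives $g_j$ in their intersection. The points $g_jx_1,\dots,g_jx_m$ are distinct because $g_j$ is a bijection.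
\end{proof}

The counting rests on two inequalities. Let $\pi_j\colon V\to U_j$, $1\le j\le r$, be linear maps to finite-dimensional spaces, $\pi=(\pi_1,\dots,\pi_r)\colon V\to\bigoplus_jU_j$, and $W\subset V$ a subspace. Then
\begin{align}
\operatorname{codim}\pi(W)&\ge\textstyle\sum_j\operatorname{codim}\pi_j(W),\label{eq:lower}\\
\operatorname{codim}\pi(W)&\le\dim V/W\quad\text{if $\pi$ is onto}.\label{eq:upper}
\end{align}
The first holds because $\pi(W)\subset\bigoplus_j\pi_j(W)$, the second because $\pi$ induces a surjection $V/W\to(\bigoplus_jU_j)/\pi(W)$.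

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
(a) The variety $X^m$ is irreducible of dimension $mn$, and $\mathcal{O}^{(m)}$ is a nonempty open $G$-stable subset of it. If $\delta_m=0$, then $\dim\operatorname{ev}_z(L)=mn$ for all $z\in\mathcal{O}^{(m)}$, and Corollary~\ref{cor:single} shows that $\mathcal{O}^{(m)}$ is one orbit. If $\mathcal{O}^{(m)}$ is one orbit, this orbit has codimension $0$, so $d(z)=0$ for all $z$.

(b) Let $r=\lfloor M/m\rfloor$; we may assume $r\ge1$. Take $x\in\mathcal{O}^{(m)}$ with $d(x)=\delta_m$ and $g_1,\dots,g_r$ as in Lemma~\ref{lem:copies}. Complete the points $g_jx_i$ by $M-rm$ further points $p_1,\dots,p_{M-rm}$ of $\mathcal{O}$ to a tuple $z\in\mathcal{O}^{(M)}$. By \eqref{eq:evtransport}, $d(g_jx)=d(x)$. Inequality \eqref{eq:lower}, applied to the maps $\operatorname{ev}_{g_1x},\dots,\operatorname{ev}_{g_rx},\operatorname{ev}_{p_1},\dots,\operatorname{ev}_{p_{M-rm}}$ and $W=L$, gives $\delta_M\ge d(z)\ge r\delta_m$. If all $\delta_m$ vanish, $G$ is infinitely transitive by (a). Otherwise $\delta_m>0$ for some $m$, and $\liminf_M\delta_M/M\ge\delta_m/m>0$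 because $\lfloor M/m\rfloor/M\to1/m$.

(c) For $z\in\mathcal{O}^{(M)}$ we have $\operatorname{ev}_z(L)\supset\operatorname{ev}_z(V\cap L)$, so $d(z)\le\dim V/(V\cap L)$ by \eqref{eq:upper}. The sequence $\delta_M$ is bounded, which excludes the second alternative in (b).
\end{proof}

\begin{example}
For $L=\mathfrak{sl}_2$ on $\mathbb{A}^2\setminus\{0\}$ we have $\delta_M=2M-2$. Indeed $\operatorname{ev}_z(L)$ projects onto $\operatorname{ev}_{z_1}(L)=T_{z_1}\mathbb{A}^2$, so its dimension is at least $2$. If all $z_i$ lie on one line through $0$, a linear field that vanishes at $z_1$ vanishes at every $z_i$, and the dimension equals $2$.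
\end{example}

\section{Interpolation by $N(X)$}\label{sec:interpolation}

Assume in this section that $S$ has an open orbit $\mathcal{O}'$. This holds when $G$ has an open orbit $\mathcal{O}$: the set $\mathcal{O}'=\bigcup_{g\in S}g\mathcal{O}$ is open, is one $S$-orbit, and contains $\mathcal{O}$. By Theorem~\ref{thm:criterion}(c), Theorem~\ref{thm:main} follows once $N$ is shown to take arbitrary values at distinct points of $\mathcal{O}'$.

\subsection*{Local slices}
Let $D\ne0$ be an LND and $B=\ker D$. Take $f$ with $Df\ne0$, let $k\ge2$ be minimal with $D^kf=0$, and put $u=D^{k-2}f$. Then $b=Du$ lies in $B\setminus\{0\}$. The standard fact we use is that for any such $u$ the localization $A_b$ equals $B_b[u]$, a polynomial ring in $u$ over $B_b$; see \cite{Fr}. It has two consequences.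
\begin{enumerate}
\item[(K1)] $B$ has transcendence degree $n-1\ge1$ over $\mathbb{K}$, so it contains a nonconstant function.
\item[(K2)] If $p,q\in X$, $b(p)\ne0$ and $f(p)=f(q)$ for all $f\in B$, then $q=\exp(\tau D)p$ with $\tau=(u(q)-u(p))/b(p)$.
\end{enumerate}
For (K2) put $q'=\exp(\tau D)p$. Functions in $B$ take the same value at $p$, $q$ and $q'$, and $u(q')=u(p)+\tau b(p)=u(q)$. As $b(q)=b(q')=b(p)\ne0$, all elements of $B_b[u]\supset A$ agree at $q$ and $q'$, so $q'=q$.

\subsection*{Separating two points}
A replica of $D$ distinguishes two points only if some function in $\ker D$ does. The first step is to move the points until a given function separates them.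

\begin{lemma}\label{lem:separate}
Let $h\in A$ be nonconstant and let $x\ne y$ be points of $\mathcal{O}'$. Then $h(gx)\ne h(gy)$ for some $g\in S$.
\end{lemma}

\begin{proof}
If all LNDs killed $h$, then $h$ would be $S$-invariant, hence constant on the dense set $\mathcal{O}'$ and on $X$. So $Eh\ne0$ for some LND $E$. Let $u$ and $b=Eu$ be as above for $E$. Since $X$ is irreducible, there is a point $p\in\mathcal{O}'$ with $b(p)\ne0$ and $(Eh)(p)\ne0$. Choose $g_0\in S$ with $g_0x=p$ and put $q=g_0y\ne p$. Either the invariants of $E$ distinguish $p$ from $q$, and then a replica of $E$ moves $p$ and fixes $q$, or they do not, and then $p$ and $q$ lie on one flow line of $E$. In both cases we use the polynomial $\psi(t)=h(\exp(tE)p)$, which is nonconstant because $\psi'(0)=(Eh)(p)\ne0$.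

\emph{Case 1: $f(p)\ne f(q)$ for some $f\in\ker E$.} Replacing $f$ by $f-f(q)$ we have $f(q)=0\ne f(p)$. By \eqref{eq:replica}, $\exp(tfE)q=q$ and $h(\exp(tfE)p)=\psi(tf(p))$. The latter is a nonconstant polynomial in $t$, so it differs from $h(q)$ for some $t$, and $g=\exp(tfE)g_0$ works.

\emph{Case 2: $f(p)=f(q)$ for all $f\in\ker E$.} By (K2), $q=\exp(\tau E)p$, and $\tau\ne0$ since $q\ne p$. Then $h(\exp(tE)q)=\psi(t+\tau)$. If $\psi(t+\tau)=\psi(t)$ for all $t$, then $\psi-\psi(0)$ vanishes at $\tau,2\tau,3\tau,\dots$, which are infinitely many points in characteristic zero, and $\psi$ is constant. So $\psi(t+\tau)\ne\psi(t)$ for some $t$, and $g=\exp(tE)g_0$ works.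
\end{proof}

\subsection*{The interpolation theorem}
We interpolate values and higher order terms at once. For $x\in X$ and $s\ge0$ let
\[
N^s_x=\{E\in N: E(A)\subset\mathfrak{m}_x^{s+1}\},
\]
the fields in $N$ that vanish to order $s+1$ at $x$. By the Leibniz rule $E\in N^s_x$ as soon as $Ef_a\in\mathfrak{m}_x^{s+1}$ for all $a$, so
\begin{equation}\label{eq:jetembed}
N/N^s_x\hookrightarrow(A/\mathfrak{m}_x^{s+1})^e,\qquad \overline{E}\mapsto(Ef_a \bmod \mathfrak{m}_x^{s+1})_a ,
\end{equation}
is injective. The target is finite-dimensional, because $A/\mathfrak{m}_x^{s+1}$ is spanned by the monomials of degree at most $s$ in the $f_a-f_a(x)$. The proposition says that the behavior of a field in $N$ at one point puts no constraint on its behavior at the others.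

\begin{proposition}\label{prop:interpolation}
Let $x=(x_1,\dots,x_m)\in(\mathcal{O}')^{(m)}$ and $s\ge0$. Then the map $N\to\bigoplus_iN/N^s_{x_i}$ is onto. In particular $\operatorname{ev}_x(N)=\bigoplus_iT_{x_i}X$.
\end{proposition}

\begin{proof}
For $m=1$ the first claim is empty, so let $m\ge2$ and let $M$ be the image. Since $N$ is spanned by LNDs (Lemma~\ref{lem:span}(c)), and by the symmetry of the points, it suffices to show $(\overline{D},0,\dots,0)\in M$ for every LND $D\ne0$.

\emph{Conjugation.} By (K1) there is a nonconstant $h\in\ker D$. The open sets $\{g\in S:h(gx_1)\ne h(gx_i)\}$, $2\le i\le m$, are nonempty by Lemma~\ref{lem:separate}. Lemma~\ref{lem:generic} gives a word family $(g_t)_{t\in\mathbb{K}^w}$ in $S$ and a nonempty open set $T\subset\mathbb{K}^w$ with $h(g_tx_1)\ne h(g_tx_i)$ for all $i\ge2$ and $t\in T$. Put $D_t=(g_t^{-1})_*D=g_t^*D(g_t^{-1})^*$ and $h_t=g_t^*h$. Then $D_t$ is an LND, $D_th_t=g_t^*Dh=0$, and $h_t(x_1)\ne h_t(x_i)$ for $i\ge2$ and $t\in T$.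

\emph{Cutting off.} Fix $t\in T$ and let $\eta_i=h_t(x_i)$. The polynomials $(\xi-\eta_1)^{s+1}$ and $\prod_{i\ge2}(\xi-\eta_i)^{s+1}$ in one variable $\xi$ are coprime, so some $p\in\mathbb{K}[\xi]$ is $1$ modulo the first and $0$ modulo the second. As $h_t-\eta_i\in\mathfrak{m}_{x_i}$, the function $\beta=p(h_t)\in\ker D_t$ satisfies $\beta-1\in\mathfrak{m}_{x_1}^{s+1}$ and $\beta\in\mathfrak{m}_{x_i}^{s+1}$ for $i\ge2$. The replica $\beta D_t$ lies in $N$, with $\beta D_t-D_t\in N^s_{x_1}$ and $\beta D_t\in N^s_{x_i}$ for $i\ge2$. Hence $(\overline{D_t},0,\dots,0)\in M$ for $t\in T$.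

\emph{Limit.} We have $D_tf_a=g_t^*D(g_t^{-1})^*f_a\in A[t_1,\dots,t_w]$, so under \eqref{eq:jetembed} the map $t\mapsto\overline{D_t}\in N/N^s_{x_1}$ is polynomial. On the dense set $T$ it takes values in the linear subspace $\{v:(v,0,\dots,0)\in M\}$, which is closed, so it does so for all $t$. At $t=0$ we have $D_0=D$.

Finally let $s=0$. Then $N^0_{x_i}$ is the kernel of $\operatorname{ev}_{x_i}$ on $N$, so $N/N^0_{x_i}=\operatorname{ev}_{x_i}(N)$, and this is $T_{x_i}\mathcal{O}'=T_{x_i}X$ by Proposition~\ref{prop:orbits} for $S$ and $R=\mathbb{K}$.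
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We have $\mathcal{O}\subset\mathcal{O}'$, so by Proposition~\ref{prop:interpolation} the space $V=N$ satisfies $\operatorname{ev}_z(V)=\bigoplus_iT_{z_i}X$ for all $z\in\mathcal{O}^{(m)}$ and all $m$. Since $V\cap L=L$ has finite codimension in $V$, Theorem~\ref{thm:criterion}(c) applies.
\end{proof}

\begin{remark}
Beyond making $\mathcal{O}$ and $\mathcal{O}'$ infinite, the hypothesis $n\ge2$ enters only through (K1). On $\mathbb{A}^1$ we have $\ker\partial_x=\mathbb{K}$, the only replicas are scalar multiples, and $\operatorname{ev}_z(N)$ is a line in the plane $T_{z_1}\mathbb{A}^1\oplus T_{z_2}\mathbb{A}^1$, so Proposition~\ref{prop:interpolation} fails. Characteristic zero is used to define $e^{tD}$, for generic smoothness in Proposition~\ref{prop:orbits}, and in Case~2 of Lemma~\ref{lem:separate}. The open orbit of $G$ provides the copies in Lemma~\ref{lem:copies}; finite codimension is used only in \eqref{eq:upper}. Finiteness of $\mathcal{D}$ is never used.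
\end{remark}

\section{Fixed points and jets}\label{sec:structure}

Let $S$ have an open orbit $\mathcal{O}'$ and $c=\dim N/L<\infty$. By Proposition~\ref{prop:interpolation} and \eqref{eq:upper},
\begin{equation}\label{eq:cbound}
\operatorname{codim}\operatorname{ev}_z(L)\le c\qquad\text{for all } q\ge 1 \text{ and } z\in(\mathcal{O}')^{(q)} .
\end{equation}
A defect cannot sit at points that $G$ moves. It can sit at fixed points, and each of them uses up $n$ of the $c$ available equations.

\begin{proof}[Proof of Theorem~\ref{thm:structure}(a), except the example]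
Let $Q=\{p\in\mathcal{O}':\operatorname{ev}_p(L)\ne T_pX\}$. For distinct $p_1,\dots,p_q\in Q$, \eqref{eq:lower} shows that $\operatorname{ev}_{(p_1,\dots,p_q)}(L)$ has codimension at least $q$, so $q\le c$ by \eqref{eq:cbound}. Thus $Q$ is finite, and it is $G$-stable by \eqref{eq:evtransport}. The set $\mathcal{O}=\mathcal{O}'\setminus Q$ is nonempty, open in $X$ and $G$-stable, and $\dim\operatorname{ev}_p(L)=n$ on it. By Corollary~\ref{cor:single} it is one $G$-orbit. The orbit of $p\in Q$ is finite and irreducible, so it is $\{p\}$, and $\operatorname{ev}_p(L)=T_p(Gp)=0$. If $Q=\{p_1,\dots,p_q\}$ is nonempty, then $\operatorname{ev}_{(p_1,\dots,p_q)}(L)=0$ has codimension $nq$, and \eqref{eq:cbound} gives $nq\le c$.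
\end{proof}

In part (b) the jets of $G$ are compared with those of $S$, not with arbitrary invertible jets: on the plane all elements of $S$ have Jacobian determinant $1$ by Lemma~\ref{lem:hamilton}(c). Accordingly the ambient space in the count is a quotient of $N$. Fix $s\ge0$, and for a tuple $x\in X^m$ put $N_x=\bigcap_iN^s_{x_i}$.

\begin{lemma}\label{lem:jetdefect}
$L+N_x=N$ for all $x\in\mathcal{O}^{(m)}$.
\end{lemma}

\begin{proof}
Let $d=\dim N/(L+N_x)$, the codimension of the image of $L$ in $N/N_x$. Let $g\in G$. The map $g_*$ preserves $L$ and $N$ (Lemma~\ref{lem:span}(b)). Since $(g^*)^{-1}\mathfrak{m}_{x_i}=\mathfrak{m}_{gx_i}$, a field $E$ with $E(A)\subset\mathfrak{m}_{x_i}^{s+1}$ has $(g_*E)(A)\subset\mathfrak{m}_{gx_i}^{s+1}$; together with the same statement for $g^{-1}$ this gives $g_*N_x=N_{gx}$. Hence $\dim N/(L+N_{gx})=d$. Take $g_1,\dots,g_r$ as in Lemma~\ref{lem:copies} and consider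
\[
N\xrightarrow{\ \pi\ }\bigoplus_jN/N_{g_jx}\longrightarrow\bigoplus_{j,i}N/N^s_{g_jx_i}.
\]
The second map is injective, and the composite is onto by Proposition~\ref{prop:interpolation}, so $\pi$ is onto. Now \eqref{eq:lower} and \eqref{eq:upper} give $rd\le\operatorname{codim}\pi(L)\le c$ for every $r$, so $d=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(b)]
Let $R=A/\bigcap_i\mathfrak{m}_{x_i}^{s+1}$, which embeds in $\bigoplus_iA/\mathfrak{m}_{x_i}^{s+1}$ and so is finite-dimensional, and let $\sigma\colon A\to R$ be the projection. Two automorphisms $g,h$ have the same $s$-jets at the $x_i$ exactly when $\sigma\circ g^*=\sigma\circ h^*$, that is, $g\cdot\sigma=h\cdot\sigma$. So we must show that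
\[
Y=\{g\cdot\sigma: g\in S,\ gx_1,\dots,gx_m\in\mathcal{O}\}
\]
equals $G\sigma$. Evaluation at $x_i$ induces $\varepsilon_i\colon R\to\mathbb{K}$, and $\tau\mapsto(\varepsilon_i\circ\tau)_i$ is a morphism $\kappa\colon X(R)\to X^m$ with $\kappa(g\cdot\sigma)=gx$. Thus $Y=S\sigma\cap\kappa^{-1}(\mathcal{O}^m)$ is open in the orbit $S\sigma$, which is irreducible, locally closed and smooth by Proposition~\ref{prop:orbits}. So $Y$ is irreducible and locally closed with $\dim Y=\dim S\sigma$; it contains $\sigma$ and is $G$-stable because $\mathcal{O}$ is.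

Let $\tau=g\cdot\sigma\in Y$ and $E\in N$. Then $E(\tau)=0$ if and only if $\sigma\circ g^*\circ E=0$, that is, $E(A)\subset(g^*)^{-1}\bigcap_i\mathfrak{m}_{x_i}^{s+1}=\bigcap_i\mathfrak{m}_{gx_i}^{s+1}$, that is, $E\in N_{gx}$. As $gx\in\mathcal{O}^{(m)}$, Lemma~\ref{lem:jetdefect} gives $N=L+N_{gx}$, whence $L(\tau)=N(\tau)=T_\tau(S\sigma)$ has dimension $\dim Y$. By Corollary~\ref{cor:single}, $Y=G\sigma$.
\end{proof}

\section{Hamiltonian examples}\label{sec:examples}

We use the notation of Section~\ref{sec:plane}. Both examples require computing the Lie algebra generated by a few Hamiltonian fields of low degree. Under the Poisson bracket $P_2$ is the Lie algebra $\mathfrak{sp}_{2\nu}$, and part (a) below is the irreducibility of $P_d$ as a module over it.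

\begin{lemma}\label{lem:generate}
Let $\nu\ge1$.
\begin{enumerate}
\item[(a)] If $d\ge1$ and $W\subset P_d$ is a nonzero subspace with $\{P_2,W\}\subset W$, then $W=P_d$.
\item[(b)] If a space $\mathfrak{p}$ of polynomials is closed under the Poisson bracket and contains $P_2$ and a nonzero cubic form, then $\mathfrak{p}\supset P_d$ for all $d\ge2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) First we show $x_1^d\in W$. Take $0\ne F\in W$ and apply $D_{x_1^2}=2x_1\partial_{y_1}$ repeatedly. The last nonzero result lies in $W$ and is killed by $\partial_{y_1}$, so it does not involve $y_1$. The operator $D_{x_i^2}=2x_i\partial_{y_i}$ introduces no variable $y_j$, so repeating this step for $i=2,\dots,\nu$ gives a nonzero element of $W$ in the variables $x_1,\dots,x_\nu$ only. On such polynomials $D_{x_1y_j}=y_j\partial_{y_1}-x_1\partial_{x_j}$, $j\ge2$, acts as $-x_1\partial_{x_j}$, which introduces no variable other than $x_1$. The same step for $j=2,\dots,\nu$ leaves a nonzero multiple of $x_1^d$.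

Next let $\ell\in P_1$ with $\gamma=\{\ell,x_1\}\ne0$, and put $\mu=\ell-x_1$. Then $D_{\mu^2}x_1=2\mu\{\mu,x_1\}=2\gamma\mu$ and $D_{\mu^2}\mu=0$, so the algebra automorphism $e^{tD_{\mu^2}}$ with $t=1/(2\gamma)$ sends $x_1$ to $\ell$ and $x_1^d$ to $\ell^d$. It preserves $W$, so $\ell^d\in W$. Such $\ell$ form the complement of a hyperplane in $P_1$, and $\{\ell:\ell^d\in W\}$ is closed, so $\ell^d\in W$ for all $\ell$. Lemma~\ref{lem:hamilton}(a) gives $W=P_d$.

(b) By (a), $\mathfrak{p}\cap P_3=P_3$. Suppose $P_d\subset\mathfrak{p}$ with $d\ge3$, and let $W\subset\mathfrak{p}\cap P_{d+1}$ be the span of $\{P_3,P_d\}$. The identity $\{Q,\{F,H\}\}=\{\{Q,F\},H\}+\{F,\{Q,H\}\}$ for $Q\in P_2$ gives $\{P_2,W\}\subset W$, and $\{x_1^3,y_1^d\}=3d\,x_1^2y_1^{d-1}\ne0$. So $W=P_{d+1}$ by (a).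
\end{proof}

\begin{proof}[The example in Theorem~\ref{thm:structure}(a)]
Let $X=\mathbb{A}^2$ and $\mathcal{D}=\{x\partial_y,\,y\partial_x,\,y^2\partial_x\}$. We have $D_{x^2}=2x\partial_y$, $D_{y^2}=-2y\partial_x$ and $D_{y^3}=-3y^2\partial_x$, so $L=\{D_H:H\in\mathfrak{p}\}$, where $\mathfrak{p}$ is generated by $x^2,y^2,y^3$ under the bracket. The space $\bigoplus_{d\ge2}P_d$ is closed under the bracket and so contains $\mathfrak{p}$. Conversely $\{x^2,y^2\}=4xy$ gives $P_2\subset\mathfrak{p}$, and Lemma~\ref{lem:generate}(b) gives $\mathfrak{p}=\bigoplus_{d\ge2}P_d$. By Lemma~\ref{lem:hamilton}(c), $H\mapsto D_H$ identifies $\bigoplus_{d\ge1}P_d$ with $N$, so $c=\dim P_1=2$. The group $S$ contains the translations, so $\mathcal{O}'=\mathbb{A}^2$. The three fields vanish at $0$, so $G$ fixes $0$, and the flows of $x\partial_y$ and $y\partial_x$ are the elementary matrices, which generate $SL_2$; hence $\mathcal{O}=\mathbb{A}^2\setminus\{0\}$ and $n\cdot|\mathcal{O}'\setminus\mathcal{O}|=2=c$.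
\end{proof}

Here the two equations that cut $L$ out of $N$ are the two coordinates of $E(0)=0$; they sit at the fixed point. By Theorem~\ref{thm:main}, adding the flow of $y^2\partial_x$ to $SL_2$ produces a group that is infinitely transitive on $\mathbb{A}^2\setminus\{0\}$.

In dimension $2\nu\ge4$ the Hamiltonian fields still interpolate, but they no longer exhaust $N$. This is why the converse of Theorem~\ref{thm:main} fails.

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
By Lemma~\ref{lem:hamilton}(a) there is a finite set $\Lambda\subset P_1$ such that the powers $\ell^k$, $\ell\in\Lambda$, span $P_k$ for $k=1,2,3$. Let $\mathcal{D}=\{D_{\ell^k}:\ell\in\Lambda,\ k=1,2,3\}$, a finite set of LNDs. The space $\mathfrak{p}$ generated by these powers under the bracket contains $P_1$, $P_2$, $P_3$, hence all $P_d$ with $d\ge1$ by Lemma~\ref{lem:generate}(b). So $L$ is the Lie algebra of all Hamiltonian fields. Since $D_{x_i}=\partial_{y_i}$ and $D_{y_i}=-\partial_{x_i}$, the fields $D_\ell$, $\ell\in\Lambda$, span the constant fields; their flows generate all translations, and $\mathcal{O}=\mathbb{A}^{2\nu}$.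 By Lemma~\ref{lem:hamilton}(b), $\delta_m=0$ for all $m$, and $G$ is infinitely transitive by Theorem~\ref{thm:criterion}(a).

Since $\nu\ge2$, we may consider the fields $q(x_2)\partial_{x_1}$ with $q\in\mathbb{K}[\xi]$ and $q(0)=0$. They are replicas of $\partial_{x_1}$ and form an infinite-dimensional subspace of $N$. Suppose $q(x_2)\partial_{x_1}=D_H$. The coefficients of $\partial_{x_1}$ and $\partial_{y_2}$ give $-\partial H/\partial y_1=q(x_2)$ and $\partial H/\partial x_2=0$, so $q'(x_2)=-\partial^2H/\partial x_2\,\partial y_1=0$ and $q=0$. The subspace meets $L$ only in $0$, and $\dim N/L=\infty$.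
\end{proof}

\begin{thebibliography}{9}

\bibitem{AA}
Rafael B. Andrist and Ivan Arzhantsev,
\emph{Infinite transitivity and polynomial vector fields},
arXiv:2605.20480 (2026).

\bibitem{Fr}
Freudenburg,
\emph{Algebraic Theory of Locally Nilpotent Derivations}.

\end{thebibliography}
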